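\title{The embedding genus is not additive under boundary connected sum}

\begin{abstract}
The embedding genus $\operatorname{eg}(N)$ of a compact orientable $3$-manifold $N$ is the least Heegaard genus of a closed orientable $3$-manifold into which $N$ embeds. Eudave-Munoz and Ozawa asked whether it is additive under boundary connected sum. We show that it is not: there is a manifold $E$ with torus boundary such that $\operatorname{eg}(E)=2$ while every boundary sum of two copies of $E$ has embedding genus $3$. For all $m,n\ge 2$ there are summands of embedding genera $m$ and $n$ whose boundary sums have embedding genus $m+n-1$. Additivity does hold when one summand embeds in $S^3$, when the sum has embedding genus at most $1$, when both summands have embedding genus $1$, and when the embedding genus of each summand equals the rank of its fundamental group modulo the boundary subgroups.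
\end{abstract}

\section{The question and the results}

The \emph{Heegaard genus} $g(M)$ of a closed connected orientable $3$-manifold $M$ is the least $g$ such that $M$ is the union of two handlebodies of genus $g$ glued along their boundaries. For a compact orientable $3$-manifold $N$, the \emph{embedding genus} $\operatorname{eg}(N)$ is the minimum of $g(M)$ over all closed orientable $3$-manifolds $M$ into which $N$ embeds. If $N$ is connected with nonempty boundary, it embeds in its double, so the minimum exists. The number $\operatorname{eg}(N)$ measures how complicated a closed manifold must be in order to contain $N$. It vanishes exactly when $N$ embeds in $S^3$, as handlebodies and knot exteriors do.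

Let $N_1,N_2$ be compact connected orientable $3$-manifolds with nonempty boundary, and let $D_1\subset\partial N_1$ and $D_2\subset\partial N_2$ be disks in any chosen boundary components. Glue $N_1$ to $N_2$ along a homeomorphism $D_1\to D_2$; the result $N$ is orientable. Any manifold obtained in this way, for any choice of boundary components, disks and gluing map, is called a \emph{boundary sum} of $N_1$ and $N_2$ and is written $N=N_1\#_\partial N_2$. Eudave-Munoz and Ozawa \cite{EO} ask:
\begin{quote}
\emph{Does $\operatorname{eg}(N)=\operatorname{eg}(N_1)+\operatorname{eg}(N_2)$ hold for every $N=N_1\#_\partial N_2$?}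
\end{quote}

The simplest cases suggest that it does. Let $R^\circ$ denote a closed manifold $R$ with an open ball removed. Then $\operatorname{eg}(R^\circ)=g(R)$ (Lemma~\ref{lem:closedsum} below), and $R_1^\circ\#_\partial R_2^\circ=(R_1\#R_2)^\circ$. For punctured closed manifolds the question is therefore answered by Haken's theorem $g(R_1\#R_2)=g(R_1)+g(R_2)$. Moreover the inequality $\le$ always holds, since $N$ embeds in the connected sum of the best closed manifolds for $N_1$ and $N_2$. But a sphere boundary is special: every closed manifold containing $R^\circ$ has $R$ as a connected summand, so there is nothing to choose. A torus boundary can be closed up in many ways, and in particular $N_2$ itself may serve to close up $N_1$. This is what makes additivity fail.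

\begin{theorem}\label{thm:A}
There is a compact connected orientable $3$-manifold $E$ whose boundary is one torus such that $\operatorname{eg}(E)=2$, and $\operatorname{eg}(N)=3$ for every $N=E\#_\partial E$. In particular the embedding genus is not additive under boundary sum.
\end{theorem}

For a compact connected $3$-manifold $N$, let $G(N)$ be the quotient of $\pi_1(N)$ by the normal closure of the images of the fundamental groups of all boundary components. The \emph{rank} of a group is the least number of elements that generate it.

\begin{theorem}\label{thm:B}
Let $N_1,N_2$ be compact connected orientable $3$-manifolds with nonempty boundary, and let $N=N_1\#_\partial N_2$.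
\begin{enumerate}
\item[(1)] $\max\{\operatorname{eg}(N_1),\operatorname{eg}(N_2)\}\le \operatorname{eg}(N)\le \operatorname{eg}(N_1)+\operatorname{eg}(N_2)$.
\item[(2)] The equality $\operatorname{eg}(N)=\operatorname{eg}(N_1)+\operatorname{eg}(N_2)$ holds if $\min\{\operatorname{eg}(N_1),\operatorname{eg}(N_2)\}=0$, or if $\operatorname{eg}(N)\le 1$, or if $\operatorname{eg}(N_1)=\operatorname{eg}(N_2)=1$.
\item[(3)] For all $m,n\ge 2$ there are $N_1,N_2$ with $\operatorname{eg}(N_1)=m$, $\operatorname{eg}(N_2)=n$, and $\operatorname{eg}(N)=m+n-1$ for every $N=N_1\#_\partial N_2$.
\item[(4)] If $\operatorname{eg}(N_i)=\operatorname{rank}G(N_i)$ for $i=1,2$, then $\operatorname{eg}(N)=\operatorname{eg}(N_1)+\operatorname{eg}(N_2)$.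
\end{enumerate}
\end{theorem}

We do not decide whether additivity can fail when $\{\operatorname{eg}(N_1),\operatorname{eg}(N_2)\}=\{1,n\}$ with $n\ge2$, nor whether the defect $\operatorname{eg}(N_1)+\operatorname{eg}(N_2)-\operatorname{eg}(N)$ of a single boundary sum can exceed $1$.

A reader who wants only the negative answer needs Sections~\ref{sec:background}, \ref{sec:exchange} and~\ref{sec:E}, which give $\operatorname{eg}(E)=2$ and $\operatorname{eg}(E\#_\partial E)\le3$. The exact value $3$ needs an argument about two-generator groups acting on trees (Sections~\ref{sec:trees} and~\ref{sec:lower}). Parts (1), (4), (3) and (2) of Theorem~\ref{thm:B} are proved in Sections~\ref{sec:background}, \ref{sec:rank}, \ref{sec:lower} and~\ref{sec:small}.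

\section{Background and the general bounds}\label{sec:background}

We work in the PL category. All $3$-manifolds are orientable, and closed $3$-manifolds are connected. For a properly embedded two-sided surface $F$ in a $3$-manifold $C$, the manifold $C|F$ is $C$ cut along $F$, that is, $C$ minus an open regular neighborhood of $F$. A closed orientable surface in an orientable $3$-manifold is two-sided. We use the following standard facts.

\begin{enumerate}
\item[(F1)] \emph{Small genus.} We have $g(M)=0$ if and only if $M=S^3$, and $g(M)=1$ if and only if $M$ is a lens space (including $\mathbb{RP}^3$) or $S^2\times S^1$. A genus $g$ handlebody of a splitting carries $\pi_1(M)$, so $\operatorname{rank}\pi_1(M)\le g(M)$. Hence $\pi_1(M)$ is cyclic if $g(M)\le1$, and $S^2\times S^1$ is the only $M$ with $g(M)\le1$ and $b_1(M)>0$.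
\item[(F2)] \emph{Haken's theorem} (Haken 1968): $g(M\#M')=g(M)+g(M')$. We often apply it as follows. If $C\subset M$ is a compact connected submanifold whose boundary is one $2$-sphere, then $M=\widehat C\#M'$, where $\widehat C$ and $M'$ are obtained from $C$ and $M\setminus\operatorname{int}C$ by capping off with a ball.
\item[(F3)] \emph{The loop theorem.} If $\Sigma$ is a boundary component of a compact $3$-manifold $C$ and $\pi_1(\Sigma)\to\pi_1(C)$ is not injective, then there is a properly embedded disk $D\subset C$ such that $\partial D\subset \Sigma$ does not bound a disk in $\Sigma$. We then say that $\Sigma$ \emph{compresses} in $C$.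
\item[(F4)] \emph{Bass--Serre theory.} Let $F\subset M$ be a closed orientable surface. Each component $\Sigma$ of $F$ has two copies in $\partial(M|F)$, and each copy gives a homomorphism from $\pi_1(\Sigma)$ to the fundamental group of a component of $M|F$. If all these homomorphisms are injective, then $\pi_1(M)$ is the fundamental group of a graph of groups whose vertex groups are the groups of the components of $M|F$ and whose edge groups are the groups of the components of $F$. The vertex and edge groups of a graph of groups inject into its fundamental group $\Gamma$, and $\Gamma$ acts on a tree, with the given graph as quotient and with no element exchanging the two ends of an edge. The stabilizers of vertices and edges are the conjugates of the vertex and edge groups. At the vertex whose stabilizer is a vertex group $\Gamma_v$, the stabilizers of the adjacent edges are the conjugates in $\Gamma_v$ of the incident edge groups. Amalgamated products and free products are the case of a graph with one edge and two vertices.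
\item[(F5)] \emph{Grushko's theorem.} $\operatorname{rank}(G_1*G_2)=\operatorname{rank}G_1+\operatorname{rank}G_2$ for finitely generated groups $G_1,G_2$.
\end{enumerate}

A \emph{$1$-handle} attached to $C$ is a copy of $D^2\times I$ meeting $C$ in $D^2\times\partial I\subset\partial C$, its \emph{feet}; a \emph{$2$-handle} is a copy of $D^2\times I$ meeting $C$ in $\partial D^2\times I\subset\partial C$, and the disks $D^2\times\partial I$ are its \emph{ends}. An orientable manifold obtained from a handlebody of genus $g$ by attaching $k$ $1$-handles is a handlebody of genus $g+k$. Thickening the disk $D_1=D_2$ shows that $N_1\#_\partial N_2$ is obtained from the disjoint union $N_1\sqcup N_2$ by attaching a $1$-handle. All embeddings of boundary sums in this paper come from the following lemma.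

\begin{lemma}\label{lem:handle}
Let $C$ be a compact oriented $3$-manifold, not necessarily connected, and let $\Sigma_+,\Sigma_-$ be components of $\partial C$, possibly equal. Up to homeomorphism there is exactly one manifold $C'$ obtained from $C$ by attaching a $1$-handle with one foot in $\Sigma_+$ and one in $\Sigma_-$ in such a way that the orientation of $C$ extends. If $C$ embeds in an oriented closed manifold $M$ preserving orientation, and $\Sigma_+$ and $\Sigma_-$ lie in the same component $Y$ of $M\setminus\operatorname{int}C$, then $C'$ embeds in $M$.
\end{lemma}

\begin{proof}
By the disk theorem, any two choices of the pair of feet differ by an isotopy of $\partial C$, which extends over a collar, and any two orientation-preserving homeomorphisms between disks are isotopic. This gives uniqueness. For the second statement, take a properly embedded arc in $Y$ from $\Sigma_+$ to $\Sigma_-$. Its regular neighborhood in $Y$ is a $1$-handle attached to $C$, and the orientation of $M$ extends that of $C$.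
\end{proof}

Thus a boundary sum $N$ is determined by the two boundary components and by the orientations that an orientation of $N$ induces on $N_1$ and $N_2$.

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
Since $N_i\subset N$, every closed manifold containing $N$ contains $N_i$, so $\operatorname{eg}(N_i)\le\operatorname{eg}(N)$. For the upper bound, orient $N$, hence $N_1$ and $N_2$, and let $F_i\supset D_i$ be the chosen boundary components. Embed $N_i$ in $M_i$ with $g(M_i)=\operatorname{eg}(N_i)$, and orient $M_i$ compatibly. Form the oriented connected sum $M_1\#M_2$ by removing balls from the interiors of the components of $M_i\setminus\operatorname{int}N_i$ that contain $F_i$. These two components become one component of the complement of $N_1\sqcup N_2$, so $N$ embeds in $M_1\#M_2$ by Lemma~\ref{lem:handle}, and $\operatorname{eg}(N)\le g(M_1)+g(M_2)$.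
\end{proof}

In contrast with boundary sums, connected sums with a closed manifold behave additively.

\begin{lemma}\label{lem:closedsum}
Let $N$ be a compact connected $3$-manifold with $\partial N\neq\emptyset$ and let $R$ be closed. Then $\operatorname{eg}(N\#R)=\operatorname{eg}(N)+g(R)$. In particular, taking for $N$ a ball, $\operatorname{eg}(R^\circ)=g(R)$.
\end{lemma}

\begin{proof}
If $N\subset M'$, then $N\#R\subset M'\#R$; this gives $\le$. Conversely, let $N\#R\subset M$. The summing sphere bounds a copy of $R^\circ$ in $M$, so $M=R\#M'$ as in (F2), where $M'$ is obtained from $M$ by replacing $R^\circ$ with a ball. The same replacement turns $N\#R$ into $N$, so $N\subset M'$ and $g(M)=g(R)+g(M')\ge g(R)+\operatorname{eg}(N)$.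
\end{proof}

\section{An additive lower bound}\label{sec:rank}

To prove additivity one needs a lower bound for $\operatorname{eg}$ that is itself additive. The fundamental group supplies one. Whatever closed manifold $M$ contains $N$, the worst that the complement can do to $\pi_1(N)$ is to kill the boundary subgroups, and $G(N)$ is what survives. For example, $G(R^\circ)=\pi_1(R)$.

\begin{lemma}\label{lem:G}
Let $N$ be a compact connected $3$-manifold with $\partial N\ne\emptyset$. If $N\subset M$ with $M$ closed, then $\pi_1(M)$ surjects onto $G(N)$. Hence $\operatorname{eg}(N)\ge\operatorname{rank}G(N)$.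
\end{lemma}

\begin{proof}
Let $\overline M$ be obtained from $M$ by collapsing each component of $M\setminus\operatorname{int}N$ to a point. Collapsing a connected subcomplex is, up to homotopy, attaching a cone over it, so $\pi_1(M)\to\pi_1(\overline M)$ is surjective by van Kampen's theorem. Let $\overline N$ be obtained from $N$ by collapsing each boundary component to a point; then $\pi_1(\overline N)=G(N)$. The space $\overline M$ is obtained from $\overline N$ by identifying those collapsed points that come from the same component of $M\setminus\operatorname{int}N$. Identifying two points of a connected complex amounts, up to homotopy, to wedging on a circle. Hence $\pi_1(\overline M)$ is the free product of $G(N)$ and a free group, and killing the free factor maps it onto $G(N)$. The inequality follows from (F1).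
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(4)]
Take a base point on $\partial D_1=\partial D_2$. Then $\pi_1(N)=\pi_1(N_1)*\pi_1(N_2)$. The boundary components of $N$ are those of $N_1$ and $N_2$ other than the chosen components $F_i\supset D_i$, together with
\[
F_1\#F_2=(F_1\setminus\operatorname{int}D_1)\cup(F_2\setminus\operatorname{int}D_2).
\]
The group $\pi_1(F_1\#F_2)$ is generated by the images of the groups $\pi_1(F_i\setminus\operatorname{int}D_i)$, and these surject onto $\pi_1(F_i)$. So the image of $\pi_1(F_1\#F_2)$ in $\pi_1(N)$ is generated by the images of $\pi_1(F_1)$ and $\pi_1(F_2)$. Killing the boundary subgroups of $N$ is therefore the same as killing those of $N_1$ and of $N_2$, and $G(N)=G(N_1)*G(N_2)$. By Lemma~\ref{lem:G}, (F5) and the hypothesis,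
\[
\operatorname{eg}(N)\ge\operatorname{rank}G(N_1)+\operatorname{rank}G(N_2)=\operatorname{eg}(N_1)+\operatorname{eg}(N_2),
\]
and the reverse inequality is part (1).
\end{proof}

A counterexample to additivity must thus have a summand whose embedding genus exceeds the rank of $G$.

\section{Exchanging $2$-handles}\label{sec:exchange}

Suppose that $E_1$ and $E_2$ have torus boundary. There are two evident ways to embed $E_1\#_\partial E_2$. One can close up each $E_i$ with a solid torus and take the connected sum, or one can glue $E_1$ directly to $E_2$.

Compare them first for two solid tori $E_1,E_2$. Closing up $E_i$ with a solid torus gives a manifold with a genus $1$ splitting, so the first method gives a splitting of genus $1+1=2$. The second method gives $E_1\cup E_2$, which has a splitting of genus $1$: each solid torus has been used to close up the other, and one unit of genus is saved. This is not a counterexample, because a solid torus can be closed up to $S^3$, so that its embedding genus is $0$ and not $1$. But the saving persists when $2$-handles are present.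

\begin{lemma}\label{lem:exchange}
For $i=1,2$ let $E_i$ be a compact oriented $3$-manifold with connected boundary, and suppose that $E_i=H_i\cup U_i$, where $H_i$ is a handlebody of genus $g_i$ and $U_i$ is a union of $k_i$ disjoint $2$-handles attached to $H_i$. Let $f\colon\partial E_1\to\partial E_2$ be an orientation-reversing homeomorphism and let $M=E_1\cup_fE_2$. Then
\begin{enumerate}
\item[(a)] $g(M)\le g_1+k_2$;
\item[(b)] the boundary sum $E_1\#_\partial E_2$ determined by the given orientations embeds in $M$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $\Sigma=\partial E_1=\partial E_2\subset M$. The set $U_i\cap\Sigma$ consists of the $2k_i$ ends of the $2$-handles, and the rest of $\Sigma$ lies in $\partial H_i$. An isotopy of $f$ does not change $M$, and finitely many disjoint disks in a connected surface can be isotoped off finitely many others, so we may assume that $U_1\cap U_2=\emptyset$. Put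
\[
V_1=H_1\cup U_2,\qquad V_2=H_2\cup U_1 ;
\]
see Figure~\ref{fig:exchange}. A handle $D^2\times I$ of $U_2$ meets $E_1$ in its ends $D^2\times\partial I$, and these lie in $\Sigma\setminus U_1\subset \partial H_1$. Seen from $H_1$, it is a $1$-handle. So $V_1$ is a handlebody of genus $g_1+k_2$, and in the same way $V_2$ is a handlebody of genus $g_2+k_1$. We have $V_1\cup V_2=M$, and
\[
V_1\cap V_2=(H_1\cap H_2)\cup(H_1\cap U_1)\cup(H_2\cap U_2)
\]
is $\Sigma$ with the interiors of all ends removed, together with the attaching annuli $\partial D^2\times I$ of all handles of $U_1$ and $U_2$. This surface is $\partial V_1$, because $\partial V_1$ is obtained from $\partial H_1$ by removing the ends of $U_2$ and adding the annuli of $U_2$, while $\partial H_1$ is obtained from $\Sigma$ by removing the ends of $U_1$ and adding the annuli of $U_1$. The description is symmetric, so the surface is also $\partial V_2$. Thus $(V_1,V_2)$ is a Heegaard splitting of $M$.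

(b) Shrink $E_1$ and $E_2$ by collars of their boundaries. The complement of the shrunken copies is $\Sigma\times I$, which is connected, and the orientations of $E_1$ and $E_2$ extend to $M$ because $f$ reverses orientation. Apply Lemma~\ref{lem:handle}.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.75]
\fill[gray!35] (-4,-2.3) rectangle (0,2.3);
\fill[white] (0,2) arc (90:270:0.9) -- (0,0.65) arc (270:90:0.45) -- cycle;
\fill[gray!35] (0,-0.2) arc (90:-90:0.9) -- (0,-1.55) arc (-90:90:0.45) -- cycle;
\draw (-4,-2.3) rectangle (4,2.3);
\draw[very thick] (0,2.3) -- (0,2) arc (90:270:0.9) -- (0,-0.2) arc (90:-90:0.9) -- (0,-2.3);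
\draw[very thick] (0,1.55) arc (90:270:0.45) -- cycle;
\draw[very thick] (0,-0.65) arc (90:-90:0.45) -- cycle;
\draw[dashed] (0,2) -- (0,1.55) (0,0.65) -- (0,0.2) (0,-0.2) -- (0,-0.65) (0,-1.55) -- (0,-2);
\node at (-2.5,0) {$H_1$}; \node at (2.5,0) {$H_2$};
\node at (-0.68,1.1) {\small $U_1$}; \node at (0.68,-1.1) {\small $U_2$};
\node at (-2,2.7) {$E_1$}; \node at (2,2.7) {$E_2$}; \node at (0,2.7) {$\Sigma$};
\end{tikzpicture}
\caption{Schematic picture of $M=E_1\cup E_2$ glued along $\Sigma$, where $E_i$ is a handlebody $H_i$ together with a $2$-handle $U_i$ whose ends (dashed) lie on $\Sigma$. Each $U_i$ is a $1$-handle for the handlebody on the other side. The shaded part $H_1\cup U_2$ and the white part $H_2\cup U_1$ are handlebodies, and the thick line is the Heegaard surface.}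
\label{fig:exchange}
\end{figure}

Now let $\partial E_1$ and $\partial E_2$ be tori. Each $2$-handle raises the Euler characteristic of the boundary by $2$, so $g_i=k_i+1$. Applying the lemma to $E_i$ and a solid torus, which has no $2$-handles, gives $\operatorname{eg}(E_i)\le g_i$. Applying it to $E_1$ and $E_2$ gives $\operatorname{eg}(E_1\#_\partial E_2)\le g_1+g_2-1$. Additivity fails as soon as the first bound is sharp for both pieces. For $g_i=1$ it is not. The next case is $g_i=2$: we need a genus $2$ handlebody with one $2$-handle that embeds neither in $S^3$, nor in a lens space, nor in $S^2\times S^1$.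

\section{The manifold $E$}\label{sec:E}

If $E$ has torus boundary and lies in a manifold with cyclic fundamental group, its boundary must compress. So we look for $E$ whose boundary does not compress on the inside, and such that every compression on the outside, that is, every Dehn filling, leaves a noncyclic group. A circle-fibered manifold over a M\"obius band makes all fillings computable at once.

\subsection*{Construction}
Let $\Omega$ be an annulus with boundary circles $\partial_{\rm in}$ and $\partial_{\rm out}$, and let $a$ be an arc. Attach the band $a\times[-1,1]$ to $\Omega$ along $a\times\{\pm1\}$, at two disjoint arcs of $\partial_{\rm out}$, with a half twist. The result $B_0$ is a M\"obius band minus an open disk; its boundary consists of $\partial_{\rm in}$ and one \emph{outer} circle, which contains $\partial a\times[-1,1]$.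

To read off $\pi_1(B_0)$, shrink the attaching arcs $a\times\{\pm1\}$ to points $y_\pm$ and the band to its core $\tau$, directed from $y_-$ to $y_+$. Let $\beta_1$ (from $y_-$ to $y_+$) and $\beta_2$ (from $y_+$ to $y_-$) be the two remaining arcs of $\partial_{\rm out}$. Then $\pi_1(B_0,y_-)$ is free on $c=\tau\beta_2$ and $x=(\beta_1\beta_2)^{-1}$, and $x$ is parallel to $\partial_{\rm in}$. Because of the half twist, the outer circle crosses the band twice in the same direction; it reads
\[
d=\tau\beta_2\,\tau\beta_1^{-1}=(\tau\beta_2)(\tau\beta_2)(\beta_1\beta_2)^{-1}=c^2x .
\]

Let $S^1\subset\mathbb C$ be the unit circle. Glue $a\times[-1,1]\times S^1$ to $\Omega\times S^1$ over the attaching arcs, by the identity of $S^1$ over $a\times\{-1\}$ and by complex conjugation over $a\times\{1\}$. The result $Q_0$ is a circle bundle over $B_0$. It is orientable, since a loop crossing the band reverses the orientations of both base and fiber. The points with fiber coordinate $1$ form a section, through which we regard $c,x,d$ as loops in $Q_0$. With $h$ the class of the fiber,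
\[
\pi_1(Q_0)=\langle c,x,h\mid chc^{-1}=h^{-1},\ xh=hx\rangle .
\]
Glue a solid torus to $Q_0$ along $\partial_{\rm in}\times S^1$ so that its meridian is the simple closed curve representing $x^5h^2$, and call the result $E$. Its boundary $T$ is the torus over the outer circle. Put
\[
A=\pi_1(E)=\langle c,x,h\mid chc^{-1}=h^{-1},\ xh=hx,\ x^5h^2=1\rangle,\qquad P=\langle h,d\rangle\subset A,
\]
so that $P$ is the image of $\pi_1(T)$. Two quotients of $A$ will be used throughout. The first is $\varepsilon\colon A\to\mathbb Z$ with $\varepsilon(c)=1$ and $\varepsilon(x)=\varepsilon(h)=0$; note that $\varepsilon(d)=2$. The second is the quotient by the subgroup $\langle h\rangle$, which is normal: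
\[
\bar A=A/\langle h\rangle=\langle c\rangle*\langle x\mid x^5\rangle\cong\mathbb Z*\mathbb Z/5 .
\]

\begin{lemma}\label{lem:handleE}
$E$ is the union of a genus $2$ handlebody and one $2$-handle.
\end{lemma}

\begin{proof}
The union $W$ of $\Omega\times S^1$ and the glued-in solid torus is a solid torus with an extra collar, hence a solid torus, and $E=W\cup(a\times[-1,1]\times S^1)$, the two pieces meeting in $a\times\{\pm1\}\times S^1$. Write $S^1=I'\cup I''$ as a union of two arcs with common endpoints. The cube $a\times[-1,1]\times I'$ meets $W$ in the two disks $a\times\{\pm1\}\times I'$, so $H=W\cup(a\times[-1,1]\times I')$ is a handlebody of genus $2$. Write the remaining cube $U=a\times[-1,1]\times I''$ as $D^2\times a$ with $D^2=[-1,1]\times I''$. It meets $W$ in $a\times\{\pm1\}\times I''$ and the first cube in $a\times[-1,1]\times\partial I''$, and these four faces form the annulus $\partial D^2\times a$. So $U$ is a $2$-handle attached to $H$, and $E=H\cup U$.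
\end{proof}

\begin{lemma}\label{lem:inj}
The map $\pi_1(T)\to A$ is injective.
\end{lemma}

\begin{proof}
Suppose $h^sd^t=1$ in $A$. Applying $\varepsilon$ gives $2t=0$, so $h^s=1$. Let $c,x,h$ act on $\mathbb R$ by $r\mapsto -r$, $r\mapsto r-2$ and $r\mapsto r+5$. The three relations of $A$ hold: the reflection inverts translations, translations commute, and $x^5h^2$ translates by $-10+10=0$. So $h$ has infinite order, and $s=0$.
\end{proof}

\subsection*{Dehn fillings}
A \emph{slope} $\alpha$ on $T$ is an isotopy class of essential simple closed curves; it is represented by $h^sd^t$ with $\gcd(s,t)=1$. The \emph{Dehn filling} $E(\alpha)$ is the closed manifold obtained by gluing a solid torus to $E$ with meridian $\alpha$. Equivalently, attach a $2$-handle along $\alpha$ and cap off the resulting boundary sphere with a ball. The group $\pi_1(E(\alpha))$ is the quotient of $A$ by the normal closure of $h^sd^t$.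

\begin{lemma}\label{lem:fillings}
For every slope $\alpha$ the group $\pi_1(E(\alpha))$ is not cyclic. Hence $g(E(\alpha))\ge2$.
\end{lemma}

\begin{proof}
Let $\alpha=h^sd^t$. In each case we find a noncyclic quotient of $\pi_1(E(\alpha))$.

\emph{Case $t=0$.} Then $s=\pm1$ and $\pi_1(E(\alpha))=\bar A\cong\mathbb Z*\mathbb Z/5$.

\emph{Case $|t|\ge2$.} Killing $h$ gives the quotient $\langle c,x\mid x^5,(c^2x)^t\rangle$. Introducing $y=c^2x$, we rewrite it as
\[
\langle c,x,y\mid x^5,\ y^t,\ c^2=yx^{-1}\rangle .
\]
In the free product $L=\langle x\mid x^5\rangle*\langle y\mid y^t\rangle$ of two nontrivial groups, every positive power of $yx^{-1}$ is a nonempty reduced word, so $yx^{-1}$ has infinite order. The displayed group is therefore the amalgamated product of $L$ and $\langle c\rangle\cong\mathbb Z$ over $\langle yx^{-1}\rangle=\langle c^2\rangle$. It contains $L$ by (F4), and $L$ is not abelian.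

\emph{Case $|t|=1$.} Killing $h$ now leaves a cyclic group, so $h$ has to be kept. Since $h$ and $d$ commute, the new relation says $c^2x=h^n$ for some $n\in\mathbb Z$. Eliminate $x=c^{-2}h^n$. As $c^2$ commutes with $h$, the relation $xh=hx$ becomes redundant and $x^5h^2=c^{-10}h^{5n+2}$. Thus
\[
\pi_1(E(\alpha))=\langle c,h\mid chc^{-1}=h^{-1},\ c^{10}=h^{5n+2}\rangle .
\]
Let $m=|5n+2|$. Since $5n+2\notin\{0,1,-1\}$, we have $m\ge2$. Sending $c$ to a reflection and $h$ to a rotation of order $m$ respects both relations and defines a surjection onto the dihedral group of order $2m$. This group is nonabelian for $m\ge3$ and is $(\mathbb Z/2)^2$ for $m=2$.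
\end{proof}

\begin{remark}\label{rem:parameters}
The last case explains the exponents $5$ and $2$. With meridian $x^\rho h^\sigma$, where $\rho\ge1$ and $\gcd(\rho,\sigma)=1$, the same computation gives the relation $c^{2\rho}=h^{\rho n+\sigma}$. If $\sigma\equiv\pm1\pmod\rho$, then $\rho n+\sigma=\pm1$ for some $n$, so $h$ is a power of $c$ and the group of that filling is cyclic. For $\rho\le4$ every $\sigma$ prime to $\rho$ is $\equiv\pm1$, so $\rho=5$ is the first value for which the lemma can hold.
\end{remark}

\begin{lemma}\label{lem:outer}
Let $E\subset M$ with $M$ closed, and let $D\subset M\setminus\operatorname{int}E$ be a properly embedded disk whose boundary is essential in $T$, of slope $\alpha$. Then $M=E(\alpha)\#M'$ for a closed manifold $M'$ that contains every compact submanifold of $M$ disjoint from $E\cup D$.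
\end{lemma}

\begin{proof}
A thin regular neighborhood of $D$ in $M\setminus\operatorname{int}E$ is a $2$-handle attached to $E$ along $\alpha$. Its union $C$ with $E$ is $E(\alpha)$ minus an open ball, and it misses any given compact set disjoint from $E\cup D$. Apply (F2) to $C$.
\end{proof}

\begin{proposition}\label{prop:egE}
We have $\operatorname{eg}(E)=2$, and $\operatorname{eg}(N)\le3$ for every $N=E\#_\partial E$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:handleE} we may apply Lemma~\ref{lem:exchange} with $g_1=2$. Taking for $E_2$ a solid torus ($k_2=0$) gives $g(E(\alpha))\le2$ for every $\alpha$, so $\operatorname{eg}(E)\le2$. Given $N=E\#_\partial E$, let $E_1,E_2$ be the two copies of $E$, oriented as submanifolds of an oriented $N$. There is an orientation-reversing homeomorphism between the boundary tori, and with $k_2=1$ the lemma embeds $N$ in a closed manifold of Heegaard genus at most $3$.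

It remains to exclude $E\subset M$ with $g(M)\le1$. Let $X=M\setminus\operatorname{int}E$. The group $\pi_1(M)$ is cyclic, so it does not contain $\mathbb Z^2$. By Lemma~\ref{lem:inj} and (F4), the map $\pi_1(T)\to\pi_1(X)$ is then not injective, and $T$ compresses in $X$ by (F3). Lemma~\ref{lem:outer} gives $\pi_1(M)=\pi_1(E(\alpha))*\pi_1(M')$, which contains the noncyclic group $\pi_1(E(\alpha))$. This is a contradiction.
\end{proof}

Since $3<2+2$, this already answers the question in the negative. What is left of Theorem~\ref{thm:A} is the bound $\operatorname{eg}(E\#_\partial E)\ge3$. Lemma~\ref{lem:G} does not reach it: $G(E)=\langle c,x\mid x^5,c^2x\rangle=\langle c\mid c^{10}\rangle$, so $G(E\#_\partial E)=\mathbb Z/10*\mathbb Z/10$ has rank $2$. The difficulty is that the manifold $M$ containing two copies of $E$ is arbitrary, and we know nothing about the group of the region between them. When the boundary tori do not compress, $\pi_1(M)$ acts on a tree, and we will show that a two-generator group acting in this particular way is free.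

\section{Two-generator groups acting on trees}\label{sec:trees}

Let a group $\Gamma$ act on a tree $\mathcal T$ \emph{without inversions}, meaning that no element exchanges the two ends of an edge. For vertices $v,w$ let $[v,w]$ be the geodesic and $d(v,w)$ its length. The \emph{translation length} of $g\in\Gamma$ is $\ell(g)=\min_v d(v,gv)$, and $\operatorname{Fix}(g)$ is the set of vertices fixed by $g$. We recall three facts.

\begin{enumerate}
\item[(T1)] If $\ell(g)=0$, then $g$ is \emph{elliptic}; if it fixes $v$ and $w$, it fixes $[v,w]$ pointwise. If $\ell(g)>0$, then $g$ is \emph{hyperbolic}: there is a unique $g$-invariant line $L_g$, its \emph{axis}, which $g$ translates by $\ell(g)$, and $d(v,gv)=\ell(g)+2d(v,L_g)$ for all $v$. The nonzero powers of $g$ have the same axis, and $L_{fgf^{-1}}=fL_g$.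
\item[(T2)] Let $gv\ne v$. If $[v,gv]$ and $[v,g^{-1}v]$ start with different edges, then the segments $g^n[v,gv]$ fit together without backtracking to form an invariant line, so $g$ is hyperbolic, $v\in L_g$ and $\ell(g)=d(v,gv)$. If they start with the same edge, then $g$ is elliptic or $v\notin L_g$, and in both cases $\ell(g)<d(v,gv)$.
\item[(T3)] For a subtree $Y$ and a vertex $z$, let $\pi_Y(z)$ be the vertex of $Y$ nearest to $z$. Every geodesic from $z$ to a vertex of $Y$ passes through $\pi_Y(z)$; we have $g\,\pi_Y(z)=\pi_{gY}(gz)$; and $\pi_Y$ is constant on every subtree disjoint from $Y$.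
\end{enumerate}

We also use the \emph{ping-pong lemma} in the following form. Let $p,q\in\Gamma$, and let $\mathcal A,\mathcal B$ be disjoint nonempty sets of vertices with
\begin{equation}\label{eq:pingpong}
p^k\mathcal B\subset\mathcal A\quad\text{and}\quad q^k\mathcal A\subset\mathcal B\qquad\text{for all }k\ne0 .
\end{equation}
Then $p$ and $q$ freely generate a free group of rank $2$. Indeed, a nonempty reduced word in $p,q$ is conjugate, by a power of $p$, to an alternating product of nonzero powers that begins and ends with a power of $p$; such a product maps $\mathcal B$ into $\mathcal A$ and so is not the identity.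

\begin{proposition}\label{prop:free}
Let $\Gamma$ be generated by two elements and act without inversions on a tree $\mathcal T$, with no vertex fixed by all of $\Gamma$. Assume:
\begin{enumerate}
\item[$(*)$] if a member $p$ of any generating pair of $\Gamma$ is elliptic, then there is a vertex $v$ with $\operatorname{Fix}(p^k)=\{v\}$ for all $k\neq0$.
\end{enumerate}
Then $\Gamma$ is free of rank $2$.
\end{proposition}

An example shows both the method and the role of $(*)$. Let generators $p,q$ of $\mathbb Z^2$ act on a line as translations by $2$ and $3$. The axes overlap, and ping-pong is impossible. Replacing the longer generator by its product with the inverse of the shorter one produces generating pairs of lengths $(2,1)$, $(1,1)$ and $(1,0)$. The last pair has a member that fixes the whole line, and $(*)$ fails. In the proof we start from a shortest generating pair. Minimality then excludes long overlaps, $(*)$ excludes large fixed sets, and what remains is a ping-pong configuration.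

\begin{proof}
Choose a generating pair $(p,q)$ for which $\ell(p)+\ell(q)$ is minimal. We find $\mathcal A,\mathcal B$ satisfying \eqref{eq:pingpong}. Hypothesis $(*)$ enters through the following observation.

\emph{Observation.} Let $p$ be elliptic with $v$ as in $(*)$, let $e$ be any edge, and let $\mathcal T_{\rm near}\ni v$ and $\mathcal T_{\rm far}$ be the two components of $\mathcal T$ minus the open edge $e$. Then $p^k\mathcal T_{\rm far}\subset\mathcal T_{\rm near}$ for $k\neq0$. To see this, let $z\in\mathcal T_{\rm far}$. The geodesic $[v,z]$ contains $e$, say as its $j$-th edge, where $j$ depends only on $v$ and $e$. The $j$-th edge of $[v,p^kz]=p^k[v,z]$ is $p^ke$. If $p^kz$ were in $\mathcal T_{\rm far}$, that edge would also be $e$; then $p^k$ would fix both ends of $e$, contrary to $(*)$.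

\emph{Case (a): $p$ and $q$ are elliptic,} with fixed vertices $v$ and $w$. Since $\Gamma$ fixes no vertex, $v\neq w$. Let $e$ be an edge of $[v,w]$, and let $\mathcal A\ni v$ and $\mathcal B\ni w$ be the vertex sets of the two components of $\mathcal T$ minus $e$. The observation, applied to $p$ and to $q$, gives \eqref{eq:pingpong}.

\emph{Case (b): one generator is elliptic and the other hyperbolic.} By symmetry let $p$ be elliptic with fixed vertex $v$, and $q$ hyperbolic with axis $L$.

Suppose first that $v\notin L$. Let $y=\pi_L(v)$, let $e$ be an edge of $[v,y]$, and let $\mathcal A\ni v$ and $\mathcal B\supset L$ be the two components of $\mathcal T$ minus $e$. The observation gives $p^k\mathcal B\subset\mathcal A$. By (T3), every $z\in\mathcal A$ has $\pi_L(z)=y$, so $\pi_L(q^kz)=q^ky\ne y$ and $q^kz\notin\mathcal A$.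

Suppose next that $v\in L$, and let $e_+,e_-$ be the edges of $L$ at $v$ pointing towards $qv$ and $q^{-1}v$. We claim that $p^ke_+\ne e_-$ for all $k$. Otherwise put $g=p^kq$. Then $[v,gv]=p^k[v,qv]$ has length $\ell(q)$ and starts with $p^ke_+=e_-$, and $[v,g^{-1}v]=[v,q^{-1}v]$ also starts with $e_-$. By (T2), $\ell(g)<\ell(q)$, and the generating pair $(p,g)$ contradicts minimality. Applying the claim with $-k$ gives $p^ke_-\neq e_+$, and $(*)$ gives $p^ke_\pm\ne e_\pm$ for $k\ne0$. So $p^k$ moves $\{e_+,e_-\}$ to a pair of edges at $v$ not in $L$. Let
\[
\mathcal A=\{z:\pi_L(z)=v\},\qquad\mathcal B=\{z:\pi_L(z)\ne v\}.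
\]
By (T3), $\mathcal B$ consists of those $z\ne v$ for which $[v,z]$ starts with $e_+$ or $e_-$. Hence $p^k\mathcal B\subset\mathcal A$. For $z\in\mathcal A$ we have $\pi_L(q^kz)=q^kv\neq v$, so $q^k\mathcal A\subset\mathcal B$.

\emph{Case (c): $p$ and $q$ are hyperbolic.} By symmetry let $\ell(p)\le\ell(q)$. We claim that $L_p\cap L_q$ contains no segment of length $\ell(p)$. Otherwise $p$ maps one endpoint of such a segment to the other. Replacing $p$ by $p^{-1}$ if necessary, which does not change $\ell(p)$, we may write the segment as $[v,pv]$ with $pv$ and $qv$ on the same side of $v$ in $L_q$. Then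
\[
\ell(p^{-1}q)\le d(v,p^{-1}qv)=d(pv,qv)=\ell(q)-\ell(p)<\ell(q),
\]
and the generating pair $(p,p^{-1}q)$ contradicts minimality.

If $L_p\cap L_q\neq\emptyset$, put $J_p=J_q=L_p\cap L_q$, a segment of length less than $\ell(p)\le\ell(q)$, and $Y=L_p\cup L_q$. If $L_p\cap L_q=\emptyset$, let $J_p\subset L_p$ and $J_q\subset L_q$ be the endpoints of the shortest path between the axes, and let $Y$ be the union of the axes and this path. In both situations $Y$ is a subtree, and $p^kJ_p\cap J_p=\emptyset$ and $q^kJ_q\cap J_q=\emptyset$ for $k\ne0$. Put
\[
\mathcal A=\{z:\pi_{L_p}(z)\notin J_p\},\qquad\mathcal B=\{z:\pi_{L_q}(z)\notin J_q\}.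
\]
These sets contain $L_p\setminus J_p$ and $L_q\setminus J_q$, so they are nonempty. Given $z$, let $y=\pi_Y(z)$; then $\pi_{L_p}(z)=\pi_{L_p}(y)$ by (T3). If $y\in L_p$, this vertex is $y$; if $y\in Y\setminus L_p$, it lies in $J_p$, because the rest of $Y$ is attached to $L_p$ along $J_p$. Thus $z\in\mathcal A$ if and only if $y\in L_p\setminus J_p$, and by the same argument $z\in\mathcal B$ if and only if $y\in L_q\setminus J_q$. As $L_p\setminus J_p$ and $L_q\setminus J_q$ are disjoint, $\mathcal A\cap\mathcal B=\emptyset$. For $z\in\mathcal B$ we therefore have $\pi_{L_p}(z)\in J_p$, so $\pi_{L_p}(p^kz)\in p^kJ_p$ is not in $J_p$, and $p^kz\in\mathcal A$. Exchanging the roles of $p$ and $q$ gives $q^k\mathcal A\subset\mathcal B$.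
\end{proof}

\section{The lower bound for $E\#_\partial E$}\label{sec:lower}

To verify $(*)$ we need to know which elements of $A$ have a power in a conjugate of the edge group $P$. Many do, for instance $x$, since $x^5=h^{-2}$. The next lemma says that elements with odd $\varepsilon$ do not, and we will see that these are the only ones that can be members of a generating pair.

\begin{lemma}\label{lem:odd}
Let $z\in A$ with $\varepsilon(z)$ odd, and let $k\neq0$. Then $z^k$ is not conjugate in $A$ into $P$.
\end{lemma}

\begin{proof}
Conjugation does not change $\varepsilon(z)$, so it suffices to exclude $z^k=h^sd^t$. Applying $\varepsilon$ gives $2t=k\varepsilon(z)\neq0$, so $t\ne0$. In $\bar A=\langle c\rangle*\langle x\mid x^5\rangle$ we get $\bar z^{\,k}=\bar d^{\,t}$ with $\bar d=c^2x$, so $\bar z$ commutes with $\bar d^{\,t}$. We show that $\bar z$ is a power of $\bar d$.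

Let $\bar A$ act on the tree of the free product, as in (F4). Edge stabilizers are trivial. There are two types of vertices, preserved by the action and alternating along every path, and there is an edge $e$ whose ends $v_c,v_x$ have stabilizers $\langle c\rangle$ and $\langle x\rangle$. Since $c^2e\ne e$, the geodesic from $v_x$ to $\bar dv_x=c^2v_x$ consists of the edges $e$ and $c^2e$. Since $c^{-2}e\neq e$, the geodesic from $v_x$ to $\bar d^{-1}v_x=x^{-1}c^{-2}v_x$ consists of $x^{-1}e$ and $x^{-1}c^{-2}e$. The first edges $e$ and $x^{-1}e$ differ because $x\neq1$ in $\bar A$. By (T2), $\bar d$ is hyperbolic with $\ell(\bar d)=2$; let $L$ be its axis. By (T1), $\bar zL$ is the axis of $\bar z\bar d^{\,t}\bar z^{-1}=\bar d^{\,t}$, so $\bar zL=L$. A reflection of $L$ does not commute with a nontrivial translation, so $\bar z$ translates $L$, and by an even distance since it preserves types. Hence $\bar z\bar d^{\,-i}$ fixes $L$ pointwise for some $i\in\mathbb Z$. It fixes an edge, so $\bar z=\bar d^{\,i}$. As $\varepsilon$ factors through $\bar A$, we get $\varepsilon(z)=2i$, a contradiction.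
\end{proof}

The proof used $x\ne1$ in $\bar A$, and this is needed: for $\rho=1$ in Remark~\ref{rem:parameters} we have $x=h^{-\sigma}$, so $c^2=dh^{\sigma}$ lies in $P$.

\begin{proposition}\label{prop:lower}
$\operatorname{eg}(N)\ge3$ for every $N=E\#_\partial E$.
\end{proposition}

\begin{proof}
Suppose $N\subset M$ with $g(M)\le2$. Shrinking the two summands by collars, we find disjoint copies $E_1,E_2$ of $E$ in $M$. Let $T_i=\partial E_i$ and $X=M\setminus\operatorname{int}(E_1\cup E_2)$. The manifold $X$ is connected, since a path in $M$ between points of $X$ can be rerouted along the connected surfaces $T_i$. Let $A_i,P_i,\varepsilon_i$ be the copies of $A,P,\varepsilon$ for $E_i$.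

\emph{Case I: one of the tori, say $T_1$, compresses in $X$.} The compressing disk is disjoint from $E_2$, so Lemma~\ref{lem:outer} gives $M=E_1(\alpha)\#M'$ with $E_2\subset M'$. By (F2), Lemma~\ref{lem:fillings} and Proposition~\ref{prop:egE}, $g(M)=g(E_1(\alpha))+g(M')\ge2+2$, a contradiction.

\emph{Case II: neither torus compresses in $X$.} By (F3) and Lemma~\ref{lem:inj}, both tori are $\pi_1$-injective on both sides. By (F4),
\[
\Gamma=\pi_1(M)=A_1*_{P_1}\pi_1(X)*_{P_2}A_2,\qquad P_i\cong\mathbb Z^2,
\]
and $\Gamma$ acts without inversions on a tree $\mathcal T$ with vertices of three types $E_1$, $X$, $E_2$. Since $g(M)\le 2$, the group $\Gamma$ is generated by two elements. We check the hypotheses of Proposition~\ref{prop:free}.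

To control generating pairs without knowing $\pi_1(X)$, we use a quotient of $\Gamma$ in which $\pi_1(X)$ dies and which still needs two generators. Since $\varepsilon(h)=0$ and $\varepsilon(d)=2$, the map $\varepsilon_i\bmod 2$ vanishes on $P_i$. So the maps $(\varepsilon_1\bmod2,0)$ on $A_1$, $0$ on $\pi_1(X)$, and $(0,\varepsilon_2\bmod2)$ on $A_2$ agree on the edge groups and define a surjection
\[
\psi\colon\Gamma\to(\mathbb Z/2)^2 .
\]
A vertex stabilizer is conjugate to a vertex group, so its image under $\psi$ has order at most $2$. Hence $\Gamma$ fixes no vertex.

Let $p$ be an elliptic member of a generating pair, fixing a vertex $v$. Then $\psi(p)\neq0$, because otherwise the other member alone would generate $(\mathbb Z/2)^2$. So $v$ is not of type $X$. It is of type $E_i$ for some $i$, and $p=\gamma z\gamma^{-1}$, where $\gamma\in\Gamma$, the stabilizer of $v_0=\gamma^{-1}v$ is $A_i$, and $z\in A_i$. From $\psi(z)=\psi(p)\neq0$ we see that $\varepsilon_i(z)$ is odd. If $p^k$ with $k\neq0$ fixed a vertex other than $v$, then by (T1) it would fix an edge at $v$, so $z^k$ would fix an edge at $v_0$ and would lie in a conjugate of $P_i$ in $A_i$. This contradicts Lemma~\ref{lem:odd},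 so $(*)$ holds.

By Proposition~\ref{prop:free}, $\Gamma$ is free. Subgroups of free groups are free, but $\Gamma$ contains $P_1\cong\mathbb Z^2$. This contradiction completes the proof.
\end{proof}

Propositions~\ref{prop:egE} and~\ref{prop:lower} together prove Theorem~\ref{thm:A}.

\begin{proof}[Proof of Theorem~\ref{thm:B}(3)]
Let $R_j$ be the connected sum of $j$ copies of $\mathbb{RP}^3$, with $R_0=S^3$. By (F1) and (F2), $g(R_j)=j$. Put $N_1=E\#R_{m-2}$ and $N_2=E\#R_{n-2}$. By Lemma~\ref{lem:closedsum}, $\operatorname{eg}(N_1)=m$ and $\operatorname{eg}(N_2)=n$. A boundary sum does not touch the summing spheres, so every $N=N_1\#_\partial N_2$ has the form $N'\#R_{m-2}\#R_{n-2}$ with $N'=E\#_\partial E$. By Theorem~\ref{thm:A}, Lemma~\ref{lem:closedsum} and (F2), $\operatorname{eg}(N)=3+(m-2)+(n-2)=m+n-1$.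
\end{proof}

\begin{remark}
With more summands the total defect can be made large. A boundary sum of $k$ copies of $E\#_\partial E$ is a $2k$-fold boundary sum of copies of $E$. Its embedding genus is at most $3k$ by Theorem~\ref{thm:B}(1), while the embedding genera of the $2k$ summands add up to $4k$.
\end{remark}

\section{Embedding genus at most one}\label{sec:small}

Call a compact $3$-manifold \emph{embeddable} if it embeds in $S^3$. Part (2) of Theorem~\ref{thm:B} rests on the fact that a manifold of Heegaard genus at most $1$ has no room for two disjoint pieces that are not embeddable.

\begin{proposition}\label{prop:one}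
Let $g(M)\le1$ and let $F\subset M$ be a closed orientable surface, possibly disconnected. Then at most one component of $M|F$ is not embeddable.
\end{proposition}

One exceptional component can occur: a small sphere in a lens space $R$ cuts off $R^\circ$, and $\operatorname{eg}(R^\circ)=1$. For genus $2$ the statement fails, as the summing sphere of $\mathbb{RP}^3\#\mathbb{RP}^3$ shows.

\begin{proof}[Proof of Theorem~\ref{thm:B}(2) from Proposition~\ref{prop:one}]
If $\operatorname{eg}(N_1)=0$, part (1) gives $\operatorname{eg}(N_2)\le\operatorname{eg}(N)\le\operatorname{eg}(N_2)$, which is additivity; the case $\operatorname{eg}(N_2)=0$ is symmetric. If $\operatorname{eg}(N)\le1$, embed $N$ in $M$ with $g(M)\le1$, take disjoint copies of $N_1,N_2$ in $N$, and let $F=\partial N_1\cup\partial N_2$. Then $N_1$ and $N_2$ are distinct components of $M|F$, so one of them has embedding genus $0$ and the first case applies. If $\operatorname{eg}(N_1)=\operatorname{eg}(N_2)=1$, this argument shows that $\operatorname{eg}(N)\le1$ is impossible, and $\operatorname{eg}(N)\le2$ by part (1).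
\end{proof}

We prove the proposition by compressing $F$ until all components are spheres, where Haken's theorem applies, and then undoing the compressions. Undoing a compression reglues a piece along a disk, and the difficulty is that this can destroy embeddability. The next lemma shows that it does so in only one way.

\begin{lemma}\label{lem:reglue}
Let $C$ be a compact connected $3$-manifold and $D\subset C$ a properly embedded disk, with copies $D_+,D_-\subset\partial(C|D)$.
\begin{enumerate}
\item[(a)] If $D$ separates $C$ and both components of $C|D$ are embeddable, then $C$ is embeddable.
\item[(b)] If $D$ does not separate $C$, the disks $D_\pm$ lie on the same component of $\partial(C|D)$, and $C|D$ is embeddable, then $C$ is embeddable.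
\item[(c)] If $D$ does not separate $C$ and the disks $D_\pm$ lie on different components of $\partial(C|D)$, then $\operatorname{int}C$ contains a closed connected orientable surface $S$ and a loop $\lambda$ meeting $S$ transversally in one point.
\end{enumerate}
\end{lemma}

\begin{proof}
In (a), $C$ is a boundary sum of the two components; apply Theorem~\ref{thm:B}(1). In (b), $C$ is $C|D$ with a $1$-handle whose feet lie on one boundary component; apply Lemma~\ref{lem:handle} with $M=S^3$. In (c), let $\Sigma$ be the component of $\partial(C|D)$ containing $D_+$, let $\Sigma\times[0,1]$ be a collar, and let $S=\Sigma\times\{1\}$. Run from the center of $D_+$ straight through the collar, then to the center of $D_-$ in the complement of the collar, which is a copy of the connected manifold $C|D$. In $C$ this arc closes up to the loop $\lambda$.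
\end{proof}

Recall that a closed connected oriented surface $S$ in a closed oriented $M$ is nonseparating if and only if $[S]\neq0$ in $H_2(M;\mathbb Q)$: a separating surface bounds, and a nonseparating one meets some loop transversally once, so it has intersection number $\pm1$ with that loop. In particular a manifold $C$ as in case (c) is never embeddable, and if it lies in $M$ with $g(M)\le1$, then $b_1(M)=b_2(M)>0$ and $M=S^2\times S^1$ by (F1).

Let $\kappa(F)$ be the sum of the squares of the genera of the components of $F$. Squares are used so that $\kappa$ drops also under compression along a separating curve.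

\begin{lemma}\label{lem:spheres}
Let $g(M)\le1$ and $\kappa(F)=0$. Then at most one component of $M|F$ is not embeddable. If some component of $F$ is nonseparating in $M$, all components of $M|F$ are embeddable.
\end{lemma}

\begin{proof}
All components of $F$ are spheres. Cut $M$ along them one at a time, capping off with balls. Cutting along a separating sphere splits a manifold as a connected sum of the two capped pieces; cutting along a nonseparating sphere splits it as the connected sum of the capped manifold and $S^2\times S^1$. Hence $M$ is the connected sum of the capped-off components $\widehat C_1,\dots,\widehat C_s$ of $M|F$ and of some number $r$ of copies of $S^2\times S^1$, and we get $r\ge1$ if we can start with a nonseparating sphere. By (F2), $\sum_jg(\widehat C_j)+r=g(M)\le1$. So at most one $\widehat C_j$ differs from $S^3$, and none does if $r\ge1$. Finally $C_j\subset\widehat C_j$.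
\end{proof}

\begin{lemma}\label{lem:compress}
Let $g(M)\le1$ and $\kappa(F)>0$. Then there are a component $B$ of $M|F$, a properly embedded disk $D\subset B$, and a closed orientable surface $F'\subset M$ such that
\begin{enumerate}
\item[(i)] $\kappa(F')<\kappa(F)$;
\item[(ii)] each component of $(M|F)|D$ is contained in a component of $M|F'$, distinct ones in distinct ones;
\item[(iii)] if some component of $F$ is nonseparating in $M$, then so is some component of $F'$.
\end{enumerate}
\end{lemma}

\begin{proof}
The group of a closed surface of positive genus is not cyclic, so it does not inject into $\pi_1(M)$. By (F4), one of the two copies $\Sigma_+,\Sigma_-$ of some component $\Sigma$ of $F$, say $\Sigma_+$, is not $\pi_1$-injective in the component $B$ of $M|F$ that contains it. By (F3) there is a disk $D\subset B$ with $\partial D$ essential in $\Sigma_+$. Extend $D$ so that its boundary lies on $\Sigma$, thicken it to $D\times I$, and let $F'$ be obtained from $F$ by replacing the annulus $\partial D\times I\subset\Sigma$ with the disks $D\times\partial I$.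

(i) Let $\Sigma$ have genus $\gamma$. If $\partial D$ does not separate $\Sigma$, then $\Sigma$ is replaced by a surface of genus $\gamma-1$. Otherwise it is replaced by two surfaces of genera $\gamma_1,\gamma_2\ge1$ with $\gamma_1+\gamma_2=\gamma$, and $\gamma_1^2+\gamma_2^2<\gamma^2$.

(ii) The block $D\times I$ changes sides: $M|F'$ is obtained from $(M|F)|D$ by attaching $D\times I$ as a $2$-handle along an annulus in $\Sigma_-$. The surface $\Sigma_-$ may also lie in $\partial B$, but it is a boundary component different from $\Sigma_+$ and is not affected by the cut along $D$. The annulus is connected, so the $2$-handle is attached to a single component of $(M|F)|D$ and no two components are joined.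

(iii) Let $F_0$ be a nonseparating component of $F$. If $F_0\ne\Sigma$, it is a component of $F'$. If $F_0=\Sigma$, the compressed surface, with the induced orientation, differs from $\Sigma$ by the boundary of $D\times I$. It represents $[\Sigma]\ne0$, so one of its components is nonzero in $H_2(M;\mathbb Q)$.
\end{proof}

Case (c) of Lemma~\ref{lem:reglue} makes $B$ non-embeddable although $B|D$ may be embeddable. To keep the count at one we must then show that all other pieces are embeddable. They lie in $M|S$, so the following lemma is what is needed.

\begin{lemma}\label{lem:s2s1}
Let $M=S^2\times S^1$, and suppose that some component $F_0$ of the closed orientable surface $F\subset M$ is nonseparating in $M$. Then every component of $M|F$ is embeddable.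
\end{lemma}

\begin{proof}
Induct on $\kappa(F)$; the case $\kappa(F)=0$ is Lemma~\ref{lem:spheres}. Let $\kappa(F)>0$ and take $B,D,F'$ from Lemma~\ref{lem:compress}. By (i), (iii) and induction, all components of $M|F'$ are embeddable, and by (ii) so are all components of $(M|F)|D$. These are the components of $M|F$ other than $B$ and the components of $B|D$. So it remains to treat $B$, which is embeddable by Lemma~\ref{lem:reglue} unless case (c) occurs. In case (c), $S$ and $\lambda$ lie in $\operatorname{int}B$ and are disjoint from $F_0$. Let $\mu$ be a loop meeting $F_0$ transversally once. Then $S\cdot\lambda=\pm1$, $F_0\cdot\lambda=0$ and $F_0\cdot\mu=\pm1$. If $u[S]+w[F_0]=0$ in $H_2(M;\mathbb Q)$, intersecting with $\lambda$ gives $u=0$, and intersecting with $\mu$ then gives $w=0$. So $[S]$ and $[F_0]$ are linearly independent in $H_2(M;\mathbb Q)\cong\mathbb Q$, which is impossible.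
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:one}]
Induct on $\kappa(F)$; the case $\kappa(F)=0$ is Lemma~\ref{lem:spheres}. Let $\kappa(F)>0$ and take $B,D,F'$ from Lemma~\ref{lem:compress}. By (i), (ii) and induction, at most one component of $(M|F)|D$ is not embeddable.

If a component of $B|D$ is not embeddable, then all components of $M|F$ other than $B$ are embeddable, and we are done. So assume that all components of $B|D$ are embeddable. In cases (a) and (b) of Lemma~\ref{lem:reglue}, $B$ is embeddable, and at most one of the other components of $M|F$ is not. In case (c), the surface $S\subset\operatorname{int}B$ is nonseparating in $M$, so $M=S^2\times S^1$, and $M|S$ is embeddable by Lemma~\ref{lem:s2s1} applied to $S$. Every component of $M|F$ other than $B$ is disjoint from $S$, lies in $M|S$, and is therefore embeddable. Only $B$ can fail.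
\end{proof}

\begin{thebibliography}{1}
\bibitem{EO} Mario Eudave-Munoz, Makoto Ozawa, \emph{The maximum and minimum genus of a multibranched surface}, arXiv:2005.06765 (2020).
\end{thebibliography}
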